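# The density of bounded primes for hypergeometric series of large height

## Twelve series of height at most three

Take the rational numbers $a=\tfrac15$, $b=\tfrac25$, $c=\tfrac12$. Their denominators have least common multiple $10$, and the units mod $10$ are $1,3,7,9$. Write $\{x\}$ for the fractional part of $x$. For each unit $u$ we ask whether
$$\{-u^jc\}\le\max\bigl(\{-u^ja\},\{-u^jb\}\bigr)\qquad\text{for every integer } j .$$
The left side is always $\tfrac12$, because $u^j$ is odd. For $u=1$ the right side is $\max(\tfrac45,\tfrac35)=\tfrac45$, so $u=1$ passes. For $u=9\equiv-1$ and $j=1$ the right side is $\max(\tfrac15,\tfrac25)=\tfrac25<\tfrac12$, so $u=9$ fails. The powers of $3$ are $1,3,9,7$ and those of $7$ are $1,7,9,3$; both lists contain $9$, so $3$ and $7$ fail as well. One unit out of four passes. We write $D(\tfrac15,\tfrac25;\tfrac12)=\tfrac14$.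

Now do the same for all triples with denominators at most $3$, where we insist that $c\ne a$ and $c\neq b$. The available numbers are $\tfrac13,\tfrac12,\tfrac23$, which gives twelve triples.

- $c=\tfrac13$, with $a,b\in\{\tfrac12,\tfrac23\}$ (four triples). At $j=0$ the left side is $\tfrac23$ and the right side is at most $\tfrac12$. No unit passes, so $D=0$.
- $c=\tfrac12$. For $a=b=\tfrac23$, $j=0$ gives $\tfrac12\le\tfrac13$, which is false, so $D=0$. For $a=b=\tfrac13$ the units mod $6$ are $1$ and $5$; $u=1$ passes ($\tfrac12\le\tfrac23$), and $u=5$ fails at $j=1$ ($\tfrac12\le\tfrac13$ is false), so $D=\tfrac12$. For $\{a,b\}=\{\tfrac13,\tfrac23\}$ (two triples) the right side is always $\tfrac23$, so $D=1$.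
- $c=\tfrac23$, with $a,b\in\{\tfrac13,\tfrac12\}$ (four triples). The unit $1$ passes: the left side is $\tfrac13$ and the right side is at least $\tfrac12$. The unit $-1$ fails at $j=1$: the left side is $\tfrac23$ and the right side is at most $\tfrac12$. There are no other units mod $3$ or mod $6$, so $D=\tfrac12$.

So among the twelve triples $D$ takes the value $0$ five times, $\tfrac12$ five times and $1$ twice. What happens to this distribution when the bound $3$ on the denominators is replaced by a large $N$?

## The number $D(a,b;c)$ and the theorems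

The inequality above comes from arithmetic. For $a,b,c\in(0,1)\cap\mathbf Q$ with $c\ne a,b$ consider
$${}_2F_1(a,b;c;z)=\sum_{n\ge0}\frac{(a)_n(b)_n}{(c)_n\,n!}z^n,\qquad (x)_n=x(x+1)\cdots(x+n-1).$$
A power series with rational coefficients is *$p$-adically bounded* if the $p$-adic absolute values of its coefficients are bounded. For instance $\sum_n z^n/(n+1)$ is unbounded for every prime $p$, since $p^k$ divides the denominator for $n=p^k-1$.

**Definition.** Let $m$ be the least common multiple of the denominators of $a-1,b-1,c-1$ in lowest terms; these are also the denominators of $a,b,c$. Put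
$$B(a,b;c)=\bigl\{u\in(\mathbf Z/m\mathbf Z)^\times\;\big|\;\text{for all }j\in\mathbf Z,\ \{-u^jc\}\le\max(\{-u^ja\},\{-u^jb\})\bigr\},\qquad D(a,b;c)=\frac{|B(a,b;c)|}{\varphi(m)} .$$

Here $u^j$ is represented by any integer in its class mod $m$; the fractional parts do not depend on the choice because the denominators of $a,b,c$ divide $m$. A negative $j$ means a power of the inverse of $u$.

It is known, and derived from the $p$-adic boundedness criterion of Franc–Gannon–Mason, that for primes $p>m$ the series is $p$-adically bounded if and only if $p\bmod m$ lies in $B(a,b;c)$. So $D(a,b;c)$ is the Dirichlet density of the primes for which the series is bounded. It is also known that $D=0$ if and only if $c<a$ and $c<b$ (we shall reprove this), and that $D=1$ if and only if the monodromy is finite (we shall not use this). From now on we work only with the combinatorial definition.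

**Definition.** The height $h(x)$ of a rational number $x$ is the maximum of the absolute values of the numerator and denominator of $|x|$ in lowest terms, and $h(a,b;c)=\max\{h(a),h(b),h(c)\}$. Let $P$ be the set of triples $(a,b;c)$ with $a,b,c\in(0,1)\cap\mathbf Q$ and $c\ne a,b$. For $r\in[0,1]$ and integers $N\ge3$,
$$\beta(r,N)=\frac{|\{(a,b;c)\in P: h(a,b;c)\le N,\ D(a,b;c)\le r\}|}{|\{(a,b;c)\in P: h(a,b;c)\le N\}|}.$$

For $x\in(0,1)$ the height is the denominator. The count above says $\beta(0,3)=\tfrac5{12}$, $\beta(\tfrac12,3)=\tfrac{10}{12}$ and $\beta(1,3)=1$. The question, posed in the paper "Densities of bounded primes for hypergeometric series with rational parameters" by Franc, Gill, Goertzen, Pas and Tu (arXiv:1803.10607), is to prove or disprove that $\beta(\varepsilon,N)\to1$ for every $\varepsilon>0$. The answer is yes.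

**Theorem 1.** For every $\varepsilon>0$, $\lim_{N\to\infty}\beta(\varepsilon,N)=1$.

**Theorem 2.**

1. If $h(a,b;c)\le N$ and $D(a,b;c)\ne0$, then $D(a,b;c)>N^{-2}$. Hence $\beta(r,N)=\beta(0,N)$ for all $0\le r\le N^{-2}$.
2. For every $A\ge1$ there is $C=C(A)$ such that
$$1-\beta\bigl(N^{-2}\exp(C(\log\log N)^3),\,N\bigr)\ll_A(\log N)^{-A}.$$

**Corollary 3.** We have $\beta(N^{-\theta},N)\to1$ for every fixed $\theta<2$ and $\beta(N^{-\theta},N)\to\tfrac13$ for every $\theta\ge2$. For every $\delta>0$, the proportion of triples of height $\le N$ with $N^{-2}<D\le N^{-2+\delta}$ tends to $\tfrac23$.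

A single triple can have $D=1$ at any stage: $(\tfrac14,\tfrac34;\tfrac12)$ has $m=4$, its left side is always $\tfrac12$ and its right side always $\tfrac34$. So no bound on $D$ can hold for every triple, and the proof has to average over triples.

## Random triples of height at most $N$

Let $F_N$ be the set of rationals in $(0,1)$ with denominator at most $N$, and
$$\Phi=|F_N|=\sum_{2\le q\le N}\varphi(q)\gg N^2 ,$$
by the classical asymptotic $\sum_{q\le N}\varphi(q)\sim 3N^2/\pi^2$. A triple in $P$ has height $\le N$ exactly when $a,b,c\in F_N$. For each $c\in F_N$ there are $(\Phi-1)^2$ admissible pairs $(a,b)$, so there are $\Phi(\Phi-1)^2$ triples in $P$ of height $\le N$.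

We take $(a,b,c)$ uniform in $F_N^3$, defining $B$ and $D$ by the same formulas when $c=a$ or $c=b$. This changes proportions very little:
$$1-\beta(r,N)\le\frac{\Phi^3}{\Phi(\Phi-1)^2}\Pr(D>r)=(1+O(N^{-2}))\Pr(D>r).\tag{1}$$

Let $q_1,q_2,q_3$ be the denominators of $a,b,c$ and $G_i=(\mathbf Z/q_i)^\times$, so $m=\mathrm{lcm}(q_1,q_2,q_3)$. The $q_i$ are independent, each equal to $q$ with probability $\varphi(q)/\Phi$. Given them, the numerators are independent and uniform on $G_1,G_2,G_3$. This randomness of the numerators drives both proofs.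

Since $\varphi(q)\le N$, for $\mathcal E\subset[2,N]$ and $\mathcal E_2\subset[2,N]^2$ and $i\neq j$ we have
$$\Pr(q_i\in\mathcal E)=\sum_{q\in\mathcal E}\frac{\varphi(q)}\Phi\ll\frac{|\mathcal E|}N,\qquad \Pr((q_i,q_j)\in\mathcal E_2)\ll\frac{|\mathcal E_2|}{N^2}.\tag{2}$$

We also use repeatedly that for $l\mid m$ the reduction $(\mathbf Z/m)^\times\to(\mathbf Z/l)^\times$ is surjective. It is a homomorphism, so all its fibers have size $\varphi(m)/\varphi(l)$, and a uniform element maps to a uniform element. Write $e(t)=e^{2\pi it}$.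

## The floor at $N^{-2}$ and the limit $\tfrac13$

**Step 1: settle when $D=0$ and bound $D$ below otherwise.** This is Theorem 2(1). Let $(a,b;c)\in P$ have height $\le N$.

If $c<a$ and $c<b$, then $\{-c\}=1-c$ exceeds both $\{-a\}=1-a$ and $\{-b\}=1-b$. The condition fails at $j=0$ for every $u$, so $B=\emptyset$ and $D=0$.

Otherwise, since $c\ne a,b$, we have $c>a$ or $c>b$. By symmetry assume $c>a$. Put $l=\mathrm{lcm}(q_1,q_3)$ and let $u\equiv1\bmod l$. Then $u^j\equiv1$ modulo $q_1$ and modulo $q_3$ for all $j\in\mathbf Z$, so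
$$\{-u^jc\}=1-c<1-a=\{-u^ja\}\le\max(\{-u^ja\},\{-u^jb\}),$$
and $u\in B$. There are $\varphi(m)/\varphi(l)$ such $u$. Since $2\le l\le N^2$, we have $\varphi(l)\le l-1$, and so
$$D\ge\frac1{\varphi(l)}\ge\frac1{l-1}>\frac1l\ge N^{-2}.$$
So $D$ never lies in $(0,N^{-2}]$, and $\beta(r,N)=\beta(0,N)$ for $0\le r\le N^{-2}$. This proves Theorem 2(1). $\blacksquare$

**Step 2: compute $\beta(0,N)$.** By Step 1, $D=0$ if and only if $c<a$ and $c<b$. If exactly $k$ elements of $F_N$ exceed $c$, there are $k^2$ such pairs $(a,b)$. As $c$ runs over $F_N$, $k$ runs over $0,\dots,\Phi-1$. Hence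
$$\beta(0,N)=\frac{\sum_{k=0}^{\Phi-1}k^2}{\Phi(\Phi-1)^2}=\frac{(\Phi-1)\Phi(2\Phi-1)/6}{\Phi(\Phi-1)^2}=\frac{2\Phi-1}{6(\Phi-1)}\longrightarrow\frac13 .\tag{3}$$
For $N=3$ we have $\Phi=3$ and get $\tfrac5{12}$, as in the table.

Keep in mind which $u$ produced the lower bound: those trivial modulo $q_1$ and $q_3$ and arbitrary modulo $q_2$. When $q_1,q_2,q_3$ are distinct primes, there are $q_2-1$ of them among $(q_1-1)(q_2-1)(q_3-1)$ units.

## Finitely many powers of $u$ behave independently

Now we prove Theorem 1. Choose $u$ at random as well. Then $D=\Pr(u\in B\mid a,b,c)$, so $\mathbf E[D]=\Pr(u\in B)$. The condition at $j=0$ alone asks that $1-c\le\max(1-a,1-b)$, which for uniform points has probability $\tfrac23$. If the conditions for $0\le j<K$ were independent we would get $(\tfrac23)^K$, and $K$ is at our disposal. So we shall show that $K$ consecutive powers really do become independent in the limit.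

Two recollections. *Weyl's criterion*: random variables $Z_N$ in the torus $\mathbf T^d$, $\mathbf T=\mathbf R/\mathbf Z$, converge in distribution to Haar measure if $\mathbf E\,e(k\cdot Z_N)\to0$ for every nonzero $k\in\mathbf Z^d$. In that case $\Pr(Z_N\in S)$ tends to the Haar measure of $S$ for every Borel set $S$ whose boundary is a null set. The *Ramanujan sum* is
$$c_q(n)=\sum_{x\in(\mathbf Z/q)^\times}e(nx/q).$$
Clearly $|c_q(n)|\le\varphi(q)$. By the Chinese remainder theorem $c_{qq'}(n)=c_q(n)c_{q'}(n)$ for coprime $q,q'$. For a prime $p$, $c_p(n)$ is $p-1$ if $p\mid n$ and $-1$ otherwise. For example $c_6(3)=e(\tfrac12)+e(\tfrac52)=-2=c_2(3)c_3(3)=(-1)\cdot2$.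

Fix $K\ge1$. Let $(a,b,c)$ be uniform in $F_N^3$ and, given this, let $u$ be uniform in $(\mathbf Z/m)^\times$. Put
$$Z_N=(-u^ja,\,-u^jb,\,-u^jc)_{0\le j<K}\in\mathbf T^{3K}.$$

**Lemma 4.** $Z_N$ converges in distribution to Haar measure on $\mathbf T^{3K}$ as $N\to\infty$.

**Step 1: average over the numerators.** The purpose is to turn the exponential mean into Ramanujan sums. Let $0\ne k\in\mathbf Z^{3K}$. Collecting terms, $k\cdot Z_N=f_1(u)a+f_2(u)b+f_3(u)c$, where the $f_i\in\mathbf Z[t]$ have degree $<K$, depend only on $k$, and are not all zero. The law of $u$ depends only on $(q_1,q_2,q_3)$, so given the denominators, $u$ and the three numerators are independent. Averaging over the numerators with $u$ held fixed gives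
$$\prod_{i=1}^3\frac{c_{q_i}(f_i(u))}{\varphi(q_i)},$$
and each factor has absolute value at most $1$. Pick $i$ with $f:=f_i\ne0$ and write $q=q_i$. Then
$$|\mathbf E\,e(k\cdot Z_N)|\le\mathbf E\,\frac{|c_q(f(u))|}{\varphi(q)},\tag{4}$$
where, given the denominators, $u$ is uniform mod $q$.

**Step 2: save at one large prime.** Let $y$ be an integer larger than all absolute values of coefficients of $f$. Suppose some prime $p>y$ divides $q$ exactly once; take the smallest one. By multiplicativity
$$\frac{|c_q(f(u))|}{\varphi(q)}\le\frac{|c_p(f(u))|}{p-1}=\begin{cases}1&\text{if }p\mid f(u),\\ 1/(p-1)&\text{otherwise.}\end{cases}$$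
Given $q$, the residue $u\bmod p$ is uniform in $\mathbf F_p^\times$. Since $f\not\equiv0\bmod p$ by the choice of $y$, it has at most $K-1$ roots mod $p$. So the conditional expectation is at most
$$\frac{K-1}{p-1}+\frac1{p-1}=\frac K{p-1}\le\frac Ky .$$

**Step 3: discard the other $q$.** A positive integer is *squarefull* if every prime dividing it divides it at least twice ($1$ is included; $72=2^33^2$ is another example). Every squarefull number has the form $x^2z^3$, so at most $\sum_z\sqrt{N/z^3}=O(\sqrt N)$ of them are $\le N$. If no prime $p>y$ divides $q$ exactly once, then $q=vw$ with $v$ composed of primes $\le y$ and $w$ squarefull. In $v$ each of the $\pi(y)$ primes has exponent at most $\log_2N$. So the number of such $q\le N$ is at most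
$$(1+\log_2N)^{\pi(y)}\cdot O(\sqrt N)=o(N),$$
and by (2) this event has probability $o(1)$. On it the ratio in (4) is at most $1$. Altogether $\limsup_N|\mathbf E\,e(k\cdot Z_N)|\le K/y$ for every large $y$. Let $y\to\infty$; Weyl's criterion gives Lemma 4. $\square$

**Step 4: deduce Theorem 1.** Let $\Omega=\{(x,y,z)\in[0,1)^3:z\le\max(x,y)\}$. Its complement says that $z$ is strictly the largest of the three coordinates, so the volume of $\Omega$ is $1-\tfrac13=\tfrac23$. Inside the open cube, $\{z<\max(x,y)\}$ and $\{z>\max(x,y)\}$ are open. So the boundary of $\Omega$ in $\mathbf T^3$ is contained in $\{z=x\}\cup\{z=y\}\cup\{xyz=0\}$, a null set. A boundary point of $\Omega^K$ has some coordinate triple in $\partial\Omega$, so the boundary of $\Omega^K$ in $\mathbf T^{3K}$ is also null.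

If $u\in B(a,b;c)$ then $Z_N\in\Omega^K$. Hence
$$\limsup_{N}\mathbf E[D]=\limsup_N\Pr(u\in B)\le\lim_N\Pr(Z_N\in\Omega^K)=(2/3)^K .$$
As $K$ was arbitrary, $\mathbf E[D]\to0$. Markov's inequality gives $\Pr(D>\varepsilon)\le\mathbf E[D]/\varepsilon\to0$, and (1) gives $\beta(\varepsilon,N)\to1$. $\blacksquare$

## What must be saved to reach $N^{-2}$

The natural attempt at a rate is to let $K$ grow with $N$ in the argument above. To make $(2/3)^K$ as small as $N^{-2}$ we would need $K\ge2\log N/\log(3/2)$, and the error in the equidistribution would have to be that small too. But individual Fourier coefficients are not. Take $f_1=f_2=0$ and $f_3=t^2-1$, and condition on $q_3=p$ being an odd prime. The two roots $\pm1$ give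
$$\mathbf E\,\frac{c_p(u^2-1)}{p-1}=\frac1{p-1}\Bigl(2-\frac{p-3}{p-1}\Bigr)=\frac{p+1}{(p-1)^2}>\frac1p\ge\frac1N .$$
An argument that adds up absolute errors frequency by frequency stops here. Elements $u$ of small order modulo some $q_i$ cause this, and we have to treat each $u$ according to its orders.

So fix $u$, and let $X_i$ be its order mod $q_i$. Here is the accounting. Suppose there are roughly at most $X_1X_2X_3$ elements $u$ with given orders, and suppose we could show
$$\Pr\nolimits_{a,b,c}(u\in B)\lesssim\frac1{X_1X_3}+\frac1{X_2X_3}.\tag{5}$$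
Then a given triple of orders contributes $X_2+X_1\lesssim N$ to $\mathbf E|B|$. If there are few possible triples of orders, dividing by $\varphi(m)\approx N^3$ gives $N^{-2}$, which matches the floor. A bound $1/X_3$ alone would contribute $X_1X_2$, up to $N^2$, and would only give $N^{-1}$. So (5) needs two independent savings: one from the numerator of $c$, one from the numerator of $a$ or of $b$.

Where could they come from? Over a long orbit $\{u^j\}$, a typical $-u^jc$ should come close to $1$ from below, and a typical $-u^ja$ close to $0$ from above. But the condition compares the coordinates at the *same* power $u^j$, and locked orbits can satisfy it however they move. For instance let $a=b=\tfrac17$, $c=\tfrac57$, $u=2$. Modulo $1$ we get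
$$(\{-u^ja\})_{j=0,1,2}=\tfrac67,\tfrac57,\tfrac37,\qquad(\{-u^jc\})_{j=0,1,2}=\tfrac27,\tfrac47,\tfrac17 .$$
The condition holds for every $j$, though the largest value $\tfrac47$ on the $c$ side exceeds the smallest value $\tfrac37$ on the $a$ side.

The way past this is to use powers of $u$ that are trivial modulo two of the three denominators. They move one coordinate and freeze the other two. Multiplying three such powers moves the coordinates *independently*. Here is a complete instance. Let $a=\tfrac13$, $b=\tfrac17$, $c=\tfrac{10}{11}$, so $m=231$, and let $u=212$. Then $u\equiv2,2,3$ modulo $3,7,11$, with orders $2,3,5$. The group $\langle u\rangle$ has order $30$ and is the full product of the subgroups $\{1,2\}$ mod $3$, $\{1,2,4\}$ mod $7$ and $\{1,3,4,5,9\}$ mod $11$. (For instance $u^{15}=155$ is $2$ mod $3$ and $1$ mod $7$ and mod $11$.) So some power $h$ of $u$ is $2$ mod $3$, $4$ mod $7$ and $9$ mod $11$, and there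
$$\{-hc\}=\tfrac9{11}>\max(\{-ha\},\{-hb\})=\max(\tfrac13,\tfrac37).$$
Hence $212\notin B$, without a search through thirty powers.

This requires that $\langle u\rangle$ has many elements trivial modulo two denominators, and it can fail. If $q_1=q_2=q_3=7$ there are none but $1$. Coprimality does not suffice: $u=57$ is $2$ mod $5$ and $5$ mod $13$, of order $4$ in both cases, and the only power of $u$ that is $1$ mod $13$ is $1$ mod $5$ too. The obstruction is a common factor of $5-1$ and $13-1$. So the first task is to show that such common factors are small for most denominators.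

## Denominators with few coincidences

Fix $A\ge1$ and put
$$\ell=\log N,\qquad\eta=\ell^{-A},\qquad\mathcal L=\exp((\log\log N)^3).$$
Implied constants, and the constants in exponents $O(1)$, may depend on $A$ only, and $N$ is assumed large. For fixed $\kappa$ and $k\le2$, $\ell^{\kappa(\log\log N)^k}=\exp(\kappa(\log\log N)^{k+1})\le\mathcal L^{O(1)}$. We use this all the time. Write $\omega(q)$ for the number of distinct primes dividing $q$, $\tau$ for the number of divisors, and $q_i=s_ir_i$ with $s_i$ squarefull, $r_i$ squarefree, $\gcd(s_i,r_i)=1$. For example $360=72\cdot5$.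

**Definition.** The triple $(q_1,q_2,q_3)$ is *typical* if for all $i$ and all $j\ne i$:

- (T1) $q_i\ge N\ell^{-A}$.
- (T2) $2^{\omega(q_i)}\le\ell^{A+2}$; so $\omega(q_i)\ll\log\log N$.
- (T3) $s_i\le\ell^{2A}$.
- (T4) $\tau(p-1)\le\ell^{A+2}$ for every prime $p\mid q_i$.
- (T5) $\gcd(p-1,p'-1)\le\ell^{A+2}$ for distinct primes $p,p'\mid q_i$.
- (T6) $\gcd(p-1,p'-1)\le\ell^{A+2}$ for primes $p\mid q_i$, $p'\mid q_j$, with $p=p'$ allowed.

**Lemma 5.** The denominators are non-typical with probability $\ll\ell^{-A}$.

*Proof.* By (2) it suffices to show that each of (T1)–(T5) fails for $\ll N\ell^{-A}$ integers $q\le N$, and (T6) for $\ll N^2\ell^{-A}$ pairs.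

(T1) fails for at most $N\ell^{-A}$ integers. For (T2), $2^{\omega(q)}\le\tau(q)$ and $\sum_{q\le N}\tau(q)\le\sum_{d\le N}N/d\le N(1+\ell)$, so the count is at most $N(1+\ell)\ell^{-A-2}\ll N\ell^{-A-1}$.

For (T3), since there are $O(\sqrt x)$ squarefull numbers up to $x$, dyadic summation gives $\sum_{s>x}1/s\ll\sum_{k\ge0}(2^{k+1}x)^{1/2}/(2^kx)\ll x^{-1/2}$ over squarefull $s$. The count is at most $\sum_{s>\ell^{2A}}N/s\ll N\ell^{-A}$.

For (T4), a prime $p$ divides at most $N/p$ integers up to $N$, so the count is at most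
$$\sum_{p\le N}\frac Np\cdot\frac{\tau(p-1)}{\ell^{A+2}}\le N\ell^{-A-2}\sum_{n\le N}\frac{\tau(n)}n\le N\ell^{-A-2}\Bigl(\sum_{d\le N}\frac1d\Bigr)^2\le N\ell^{-A-2}(1+\ell)^2\ll N\ell^{-A}.$$

For (T5), put $d=\gcd(p-1,p'-1)$. Then $p=1+dt$ with $1\le t\le N$, so $1/p\le1/(dt)$, and likewise for $p'$. At most $N/(pp')$ integers up to $N$ are divisible by both, so the count is at most
$$\sum_{d>\ell^{A+2}}\ \sum_{p,p'\equiv1\,(d)}\frac N{pp'}\le N\sum_{d>\ell^{A+2}}\Bigl(\sum_{t\le N}\frac1{dt}\Bigr)^2\ll N\ell^2\sum_{d>\ell^{A+2}}\frac1{d^2}\ll N\ell^{-A}.$$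

For (T6), the number of pairs is at most $\sum_{d>\ell^{A+2}}\sum_{p,p'\equiv1(d)}\frac Np\cdot\frac N{p'}$, which is $\ll N^2\ell^{-A}$ by the same computation; here $p=p'$ causes no change. $\square$

We now turn these conditions into the group theory we need. Let $\lambda_i$ be the exponent of $G_i$, the least common multiple of the orders of its elements; it divides $\varphi(q_i)$.

**Lemma 6.** For typical denominators:

- (C1) $q_i/\varphi(q_i)\le2^{\omega(q_i)}\le\mathcal L^{O(1)}$ and $\varphi(m)\ge N^3\mathcal L^{-O(1)}$.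
- (C2) For every $n\ge1$, $G_i$ has at most $n\mathcal L^{O(1)}$ elements of order dividing $n$.
- (C3) For $i\ne j$, $\gcd(\lambda_i,\lambda_j)\le\mathcal L^{O(1)}$.
- (C4) $\tau(\lambda_i)\le\mathcal L^{O(1)}$.

In general (C2) is badly false: all $8$ elements of $(\mathbf Z/24)^\times$ have order dividing $2$, and a product of $k$ cyclic groups can have $n^k$ elements of order dividing $n$.

*Proof.* First an inequality. For positive integers $x_1,\dots,x_k$,
$$\prod_\nu x_\nu\le\mathrm{lcm}(x_\nu)\prod_{\nu<\nu'}\gcd(x_\nu,x_{\nu'}).\tag{6}$$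
Indeed, for nonnegative integers $v_1\ge v_2\ge\cdots\ge v_k$ we have $\sum_\nu v_\nu=v_1+\sum_{\nu\ge2}\min(v_1,v_\nu)\le v_1+\sum_{\nu<\nu'}\min(v_\nu,v_{\nu'})$. Apply this to the valuations of the $x_\nu$ at each prime, sorted in decreasing order.

(C1). We have $q/\varphi(q)=\prod_{p\mid q}p/(p-1)\le2^{\omega(q)}$, and (T2) finishes the first part. For the second, $p=p'$ in (T6) says that a prime dividing both $q_i$ and $q_j$ is at most $\ell^{A+2}+1$. In $\gcd(q_i,q_j)$ the primes dividing $s_i$ contribute at most $s_i$, the remaining primes dividing $s_j$ at most $s_j$, and every other common prime $p$ contributes exactly $p$. So, by (T3) and (T2),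
$$\gcd(q_i,q_j)\le s_is_j(\ell^{A+2}+1)^{\omega(q_i)}\le\mathcal L^{O(1)} .$$
By (6), $m\ge q_1q_2q_3/\prod_{i<j}\gcd(q_i,q_j)$, and $q_1q_2q_3\ge N^3\ell^{-3A}$ by (T1). Finally $\varphi(m)\ge m2^{-\omega(m)}$ with $\omega(m)\le\sum_i\omega(q_i)$, so $2^{\omega(m)}\le\ell^{3(A+2)}$.

(C2). Since $G_i\cong(\mathbf Z/s_i)^\times\times\prod_{p\mid r_i}(\mathbf Z/p)^\times$ and $(\mathbf Z/p)^\times$ is cyclic of order $p-1$, the number in question is at most $s_i\prod_{p\mid r_i}\gcd(n,p-1)$. Apply (6) to the numbers $\gcd(n,p-1)$. Their lcm divides $n$. The gcd of two of them is at most $\gcd(p-1,p'-1)\le\ell^{A+2}$ by (T5). There are at most $\omega(q_i)^2$ pairs, so the number is at most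
$$s_i\,n\,\ell^{(A+2)\omega(q_i)^2}\le n\mathcal L^{O(1)} .$$
The factor $\ell^{O((\log\log N)^2)}$ is where the cube in $\mathcal L$ comes from.

(C3). We use $\gcd(xy,z)\le\gcd(x,z)\gcd(y,z)$. Put $R_i=\prod_{p\mid r_i}(p-1)$, so $\varphi(q_i)=\varphi(s_i)R_i$. Then
$$\gcd(\lambda_i,\lambda_j)\le\gcd(\varphi(s_i)R_i,\varphi(s_j)R_j)\le s_i\gcd(R_i,\varphi(s_j)R_j)\le s_is_j\gcd(R_i,R_j)\le s_is_j\prod_{p\mid r_i}\prod_{p'\mid r_j}\gcd(p-1,p'-1).$$
By (T3), (T6), (T2) this is at most $\ell^{4A}\ell^{(A+2)\omega(q_i)\omega(q_j)}\le\mathcal L^{O(1)}$.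

(C4). As $\lambda_i\mid\varphi(q_i)$ and $\tau(xy)\le\tau(x)\tau(y)$, we get $\tau(\lambda_i)\le\tau(\varphi(s_i))\prod_{p\mid r_i}\tau(p-1)\le s_i\ell^{(A+2)\omega(q_i)}\le\mathcal L^{O(1)}$ by (T3), (T4), (T2). $\square$

## Cosets of a subgroup that miss an interval

We need one saving of size $1/Y$ per moving coordinate: a random coset of a subgroup of order $Y$ should rarely miss a given interval of reasonable length. A variance computation does this, with no equidistribution of individual orbits. Recall the Pólya–Vinogradov inequality (Davenport, *Multiplicative Number Theory*, Ch. 23): for every nonprincipal character $\chi$ mod $q$ and every set $I$ of consecutive integers, $|\sum_{x\in I}\chi(x)|\ll\sqrt q\log q$.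

**Lemma 7.** Let $q\ge2$, $G=(\mathbf Z/q)^\times$, let $H\le G$ have order $Y$, let $I\subset\{1,\dots,q-1\}$ be a set of consecutive integers, and suppose $M=\#\{x\in I:(x,q)=1\}>0$. The proportion of $g\in G$ with $Hg\cap I=\emptyset$ is $\ll q\varphi(q)\log^2q/(YM^2)$.

For a picture: if $q=7$ and $H=\{1,2,4\}$, the cosets are $\{1,2,4\}$ and $\{3,5,6\}$; for $I=\{1,2\}$ half of all $g$ miss $I$, and for $I=\{1,2,3\}$ none do.

*Proof.* Let $f$ be the indicator function of $I$ on $G$, with coefficients $\hat f(\chi)=\varphi(q)^{-1}\sum_{x\in G}f(x)\bar\chi(x)$, so $f=\sum_\chi\hat f(\chi)\chi$. Average over $H$: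
$$F(g)=\frac1Y\sum_{h\in H}f(hg)=\sum_\chi\hat f(\chi)\chi(g)\cdot\frac1Y\sum_{h\in H}\chi(h)=\sum_{\chi|_H=1}\hat f(\chi)\chi(g),$$
because the inner mean is $1$ if $\chi$ is trivial on $H$ and $0$ otherwise. There are $|G/H|=\varphi(q)/Y$ characters trivial on $H$. The principal one has coefficient $M/\varphi(q)$; each other one has $|\hat f(\chi)|\ll\sqrt q\log q/\varphi(q)$ by Pólya–Vinogradov. Parseval gives
$$\frac1{\varphi(q)}\sum_{g\in G}\Bigl|F(g)-\frac M{\varphi(q)}\Bigr|^2=\sum_{\chi|_H=1,\ \chi\ne1}|\hat f(\chi)|^2\ll\frac{\varphi(q)}Y\cdot\frac{q\log^2q}{\varphi(q)^2}.$$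
If $Hg\cap I=\emptyset$, then $F(g)=0$ and the summand at $g$ is $M^2/\varphi(q)^2$. So the proportion of such $g$, times $M^2/\varphi(q)^2$, is at most the right side. Divide. $\square$

**Application to typical denominators.** Let $q=q_i$ be a typical denominator and let $I$ be the set of integers in $(0,\eta q)$ or in $((1-\eta)q,q)$. Inclusion–exclusion over the squarefree divisors $d$ of $q$, with $\eta q/d+O(1)$ multiples of $d$ in $I$, gives $M=\eta\varphi(q)+O(2^{\omega(q)})$. The main term is at least $\ell^{-A}\cdot q2^{-\omega(q)}\ge N\ell^{-3A-2}$ by (T1) and (T2), while the error is $O(\ell^{A+2})$. So $M\ge\tfrac12\eta\varphi(q)>0$ for $N$ large. Lemma 7 and (C1) now say that for every subgroup $H\le G_i$ of order $Y$,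
$$\text{proportion of }g\in G_i\text{ with }Hg\cap I=\emptyset\ \ll\ \frac{q\log^2q}{\varphi(q)\,\eta^2\,Y}\ \le\ \frac{\mathcal L^{O(1)}}Y .\tag{7}$$

## Freezing two coordinates out of three

Fix typical $(q_1,q_2,q_3)$ and $u\in(\mathbf Z/m)^\times$. Let $H=\langle u\rangle$ and let $X_i$ be the order of $u$ mod $q_i$. Since $(\mathbf Z/m)^\times$ embeds in $G_1\times G_2\times G_3$, $|H|=\mathrm{lcm}(X_1,X_2,X_3)$. For $\{i,j,k\}=\{1,2,3\}$ let
$$H_i=\{h\in H:\ h\equiv1\bmod q_j,\ h\equiv1\bmod q_k\}.$$

**Step 1: show that $H_i$ is almost as large as $X_i$.** An element of $H_i$ that is also $1$ mod $q_i$ is $1$ mod $m$, so $H_i$ embeds in $G_i$. It is the kernel of $H\to G_j\times G_k$, whose image is generated by the image of $u$ and so is cyclic of order $\mathrm{lcm}(X_j,X_k)$. Therefore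
$$|H_i|=\frac{\mathrm{lcm}(X_1,X_2,X_3)}{\mathrm{lcm}(X_j,X_k)}=\frac{X_i}{\gcd(X_i,\mathrm{lcm}(X_j,X_k))}\ge\frac{X_i}{\gcd(X_i,X_j)\gcd(X_i,X_k)}\ge X_i\mathcal L^{-O(1)}.\tag{8}$$
The first inequality holds because $\gcd(X_i,\mathrm{lcm}(X_j,X_k))=\mathrm{lcm}(\gcd(X_i,X_j),\gcd(X_i,X_k))$. The second is (C3), since $X_i\mid\lambda_i$ for each $i$.

**Step 2: move the coordinates independently.** Suppose $u\in B(a,b;c)$ and take any $h_i\in H_i$ for $i=1,2,3$. The product $h=h_1h_2h_3$ lies in $H$, so it is a power of $u$, and $h\equiv h_i\bmod q_i$ for each $i$. The condition at this power reads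
$$\{-h_3c\}\le\max(\{-h_1a\},\{-h_2b\})\qquad\text{for all }h_1\in H_1,\ h_2\in H_2,\ h_3\in H_3 .$$
Put
$$\mathsf A=\min_{h\in H_1}\{-ha\},\qquad\mathsf B=\min_{h\in H_2}\{-hb\},\qquad\mathsf C=\max_{h\in H_3}\{-hc\}.$$
Choosing the extremal elements simultaneously gives $\mathsf C\le\max(\mathsf A,\mathsf B)$, that is, $\mathsf C\le\mathsf A$ or $\mathsf C\le\mathsf B$.

**Step 3: set aside parameters near $0$ and $1$.** We want to turn $\mathsf C\le\mathsf A$ into two separate events. Call $(a,b,c)$ *central* if $a,b,c\in[\eta,1-\eta]$. The number of elements of $F_N$ in $(0,\eta)$ is at most $\sum_{q\le N}\eta q\le\eta N^2$, and $x\mapsto1-x$ preserves $F_N$. As $\Phi\gg N^2$, a triple is non-central with probability $\ll\eta=\ell^{-A}$.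

**Step 4: extract two independent savings.** Suppose the triple is central and $\mathsf C\le\mathsf A$. Since $1$ belongs to $H_1$ and to $H_3$,
$$\mathsf C\le\mathsf A\le\{-a\}=1-a\le1-\eta\qquad\text{and}\qquad\mathsf A\ge\mathsf C\ge\{-c\}=1-c\ge\eta .$$
So the $H_1$-orbit of $-a$ misses $(0,\eta)$, **and** the $H_3$-orbit of $-c$ misses $(1-\eta,1)$. Writing $\{-a\}=g/q_1$, the first event says that the coset $H_1g\subset G_1$ misses the integers in $(0,\eta q_1)$. Here $g$ is uniform on $G_1$ because the numerator of $a$ is. Likewise for $c$ with the integers in $((1-\eta)q_3,q_3)$. The numerators of $a$ and $c$ are independent, so by (7) and (8) the probability that both events occur is at most $\mathcal L^{O(1)}/(|H_1||H_3|)\le\mathcal L^{O(1)}/(X_1X_3)$. If $\mathsf C\le\mathsf B$, the same holds with $(b,H_2)$ in place of $(a,H_1)$. Hence, for fixed typical denominators and fixed $u$,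
$$\Pr\bigl(u\in B(a,b;c),\ (a,b,c)\text{ central}\bigr)\le\mathcal L^{O(1)}\Bigl(\frac1{X_1X_3}+\frac1{X_2X_3}\Bigr).\tag{9}$$
This is (5), up to powers of $\mathcal L$.

## Summation over $u$

**Step 1: bound the mean of $|B|$.** By (C2) and the embedding $(\mathbf Z/m)^\times\hookrightarrow G_1\times G_2\times G_3$, at most $\mathcal L^{O(1)}X_1X_2X_3$ elements $u$ have prescribed orders $X_1,X_2,X_3$. Also $X_i\mid\lambda_i\le N$. Summing (9) over all $u$, grouped by their orders, and using (C4), we get for fixed typical denominators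
$$\mathbf E\bigl[|B|\,\mathbf 1_{\rm central}\bigr]\le\mathcal L^{O(1)}\sum_{X_1\mid\lambda_1}\sum_{X_2\mid\lambda_2}\sum_{X_3\mid\lambda_3}(X_2+X_1)\le\mathcal L^{O(1)}N\,\tau(\lambda_1)\tau(\lambda_2)\tau(\lambda_3)\le N\mathcal L^{O(1)} .$$

**Step 2: pass to $D$ and conclude.** Divide by $\varphi(m)\ge N^3\mathcal L^{-O(1)}$, which is (C1). There is $C_0=C_0(A)$ such that $\mathbf E[D\,\mathbf 1_{\rm central}]\le N^{-2}\mathcal L^{C_0}$, uniformly over typical denominators. By Markov's inequality, Lemma 5 and the bound for non-central triples,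
$$\Pr\bigl(D>N^{-2}\mathcal L^{C_0+1}\bigr)\le\Pr(\text{non-typical})+\Pr(\text{non-central})+\mathcal L^{-1}\ll_A\ell^{-A}.$$
By (1) the same bound holds for $1-\beta(N^{-2}\mathcal L^{C},N)$ with $C=C_0+1$, and $\mathcal L^{C}=\exp(C(\log\log N)^3)$. For the bounded range of $N$ excluded by "$N$ large", the left side of Theorem 2(2) is at most $1$, and we enlarge the implied constant. This proves Theorem 2(2). $\blacksquare$

## The jump at the exponent two

It remains to prove Corollary 3. Let $\theta<2$ be fixed, with $\theta\ge0$ so that $N^{-\theta}\in[0,1]$; for $\theta<0$ there is nothing to show, as $D\le1$. Apply Theorem 2(2) with $A=1$. Since $\exp(C(\log\log N)^3)$ grows more slowly than $N^{2-\theta}$, we have $N^{-\theta}\ge N^{-2}\exp(C(\log\log N)^3)$ for large $N$. As $\beta$ is nondecreasing in $r$, $\beta(N^{-\theta},N)\to1$.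

If $\theta\ge2$, then $N^{-\theta}\le N^{-2}$, so $\beta(N^{-\theta},N)=\beta(0,N)$ by Theorem 2(1), and this tends to $\tfrac13$ by (3).

Finally, for $\delta>0$ the proportion of triples with $N^{-2}<D\le N^{-2+\delta}$ is the proportion with $D\le N^{-2+\delta}$ minus $\beta(N^{-2},N)$, which tends to $1-\tfrac13=\tfrac23$. $\blacksquare$

Thus the exponent $2$ is optimal. Since for fixed $\varepsilon>0$ we have $N^{-2}\exp(C(\log\log N)^3)\le\varepsilon$ once $N$ is large, Theorem 2(2) also proves Theorem 1 again, now with the rate $1-\beta(\varepsilon,N)\ll_{A,\varepsilon}(\log N)^{-A}$ for every $A\ge1$.
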